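# Stiefel–Whitney classes on spaces of oriented flag matroids

Throughout, $E=\{1,\dots,n\}$ is a finite set and $\mathbf r=(r_1,\dots,r_s)$ is a sequence of integers with $0\le r_1\le\dots\le r_s\le n$. We assume $s\ge1$ and $n\ge1$ (for $n=0$ every space below is a point). $H^*$ always means singular cohomology with $\mathbb Z/2$ coefficients, so all cohomology rings are commutative and signs do not matter.

## 1. Flags, signs and oriented flag matroids

**Definition (real flag manifold).** $X=\mathrm{Fl}(\mathbf r,E)(\mathbb R)$ is the manifold of flags $V_1\subseteq\dots\subseteq V_s$ of linear subspaces of $\mathbb R^E$ with $\dim V_i=r_i$.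

For $\mathbf r=(1)$ this is $\mathbb{RP}^{n-1}$; for $\mathbf r=(r)$ it is the Grassmannian of $r$-planes in $\mathbb R^n$. We also write $V_1\subseteq\dots\subseteq V_s$ for the tautological bundles on $X$, and set $V_0=0$, $V_{s+1}=\mathbb R^E$, $r_0=0$, $r_{s+1}=n$, $d_i=r_i-r_{i-1}$.

**Definition (sign hyperfield).** $\mathbb S=\{0,1,-1\}$, with open sets $\emptyset,\{1\},\{-1\},\{1,-1\},\mathbb S$.

The point $0$ is the unique closed point, and $\mathrm{sign}:\mathbb R\to\mathbb S$ is continuous because $(0,\infty)$ and $(-\infty,0)$ are open. We write $+,-$ for $1,-1$ inside vectors. For sign vectors $Y,Y'\in\mathbb S^E$, write $Y\le Y'$ if $Y(e)\in\{0,Y'(e)\}$ for all $e$. For example $(0,+,0)\le(-,+,0)$.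

**Definition (oriented flag matroid).** $F=\mathrm{Fl}(\mathbf r,E)(\mathbb S)$ is the finite set of tuples $M_\bullet=([\chi_1],\dots,[\chi_s])$, where each $\chi_i:E^{r_i}\to\mathbb S$ is a nonzero alternating function, $[\chi_i]$ is its class up to $\pm1$, and for all $i\le j$, all $x_1,\dots,x_{r_i-1}$ and all $y_1,\dots,y_{r_j+1}$ in $E$ the elements
$$(-1)^k\,\chi_i(x_1,\dots,x_{r_i-1},y_k)\,\chi_j(y_1,\dots,\widehat{y_k},\dots,y_{r_j+1}),\qquad k=1,\dots,r_j+1,\tag{1}$$
are either all $0$ or include both $1$ and $-1$.

For $i=j$ these are the Grassmann–Plücker relations, so each $M_i=[\chi_i]$ is an oriented matroid of rank $r_i$, with chirotope $\chi_i$. For $r_i=0$ there is exactly one $M_i$, and (1) imposes nothing with this $i$.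

**Example 1.** Let $n=3$. An alternating $\chi:E^2\to\mathbb S$ is a triple $(\chi(1,2),\chi(1,3),\chi(2,3))$. Every nonzero triple is a chirotope. If two of the $y_k$ in (1) are equal, the only possibly nonzero terms are two opposite ones. If $y=(1,2,3)$, the terms are

- $0,\ \chi(1,2)\chi(1,3),\ -\chi(1,3)\chi(1,2)$ for $x=1$;
- $\chi(1,2)\chi(2,3),\ 0,\ -\chi(2,3)\chi(1,2)$ for $x=2$;
- $\chi(1,3)\chi(2,3),\ -\chi(2,3)\chi(1,3),\ 0$ for $x=3$.

(Permuting the $y_k$ multiplies all the terms by one common sign.) Three oriented matroids will serve us throughout, given by the $2\times 3$ matrices with columns $(1,0),(0,1)$ and a third column: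

- $N'$, third column $(1,1)$: triple $(1,1,-1)$, row space $\{(a,b,a+b)\}$;
- $N$, third column $(1,0)$: triple $(1,0,-1)$, row space $\{(a,b,a)\}$;
- $N''$, third column $(0,0)$: triple $(1,0,0)$, row space $\{(a,b,0)\}$.

Now take $\mathbf r=(1,2)$ with $\chi_2$ the chirotope of $N'$ and $\chi_1=(a_1,a_2,a_3)$. With $y=(1,2,3)$, the elements (1) for $i=1,j=2$ are $-a_1\chi_2(2,3),\ a_2\chi_2(1,3),\ -a_3\chi_2(1,2)$, that is, $a_1,\ a_2,\ -a_3$. So $\chi_1=(+,+,+)$ is allowed and $\chi_1=(+,+,0)$ is not. This matches the fact that a vector $(a,b,a+b)$ with $a,b>0$ cannot have last entry $0$.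

**Definition (order on $F$).** $M_\bullet\le M'_\bullet$ if there are representatives with $\chi_i(x)\in\{0,\chi_i'(x)\}$ for all $i$ and all $x$.

This is a partial order: if $M_\bullet\le M_\bullet'\le M_\bullet$, then $\chi_i$ and $\chi_i'$ have the same support and agree on it up to a sign. In Example 1, $N''\le N\le N'$.

## 2. Covectors

The background here is from Björner–Las Vergnas–Sturmfels–White–Ziegler, *Oriented Matroids*, Chapters 3–5. Let $M=[\chi]$ be an oriented matroid of rank $r$. Its bases are the sets $\{x_1,\dots,x_r\}$ with $\chi(x_1,\dots,x_r)\neq0$; a loop is an element in no basis. The composition of sign vectors is $(Y\circ Y')(e)=Y(e)$ if $Y(e)\ne0$, and $Y'(e)$ otherwise. Two sign vectors $C,D$ are orthogonal if the products $C(e)D(e)$ are all $0$ or include both $1$ and $-1$.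

**Definition (cocircuits and covectors).** The cocircuits of $M$ are the nonzero vectors among $\pm\big(e\mapsto\chi(x_1,\dots,x_{r-1},e)\big)$. The set $\mathcal V^*(M)$ of covectors consists of $0$ and all compositions of cocircuits.

We use the following facts.

- (O1) The zero sets of cocircuits are the hyperplanes of the underlying matroid. $\mathcal V^*(M)$ is closed under $-$ and $\circ$, and each nonzero covector $Y$ has a cocircuit $C\le Y$.
- (O2) If $A\subseteq E$ has full rank $r$, then $M|A$ has chirotope $\chi|_A$ and $\mathcal V^*(M|A)=\{Y|_A:Y\in\mathcal V^*(M)\}$. If $e$ is not a loop, then $M/e$ has chirotope $\chi(e,\cdot)$ and $\mathcal V^*(M/e)=\{Y|_{E\setminus e}:Y\in\mathcal V^*(M),\ Y(e)=0\}$. Covectors vanish on loops.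
- (O3) (Folkman–Lawrence) For $r\ge1$ the order complex of $\mathcal V^*(M)\setminus\{0\}$ is homeomorphic to $S^{r-1}$.
- (O4) Every circuit of $M$ is, up to sign, of the form $y_k\mapsto(-1)^k\chi(y_1,\dots,\widehat{y_k},\dots,y_{r+1})$, zero off the $y_k$'s, with $y_1,\dots,y_{r+1}$ distinct. A sign vector is a covector if and only if it is orthogonal to all circuits.
- (O5) If $M$ comes from a subspace $V\subseteq\mathbb R^E$, then $\mathcal V^*(M)=\{\mathrm{sign}(v):v\in V\}$.

**Example 2.** By (O5), we can read off the nonzero covectors of the matroids in Example 1. For $N'$, going around half of the circle of directions $(a,b)$, they are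
$$(+,0,+),\ (+,+,+),\ (0,+,+),\ (-,+,+),\ (-,+,0),\ (-,+,-)$$
and their negatives: $12$ in all, forming a subdivided circle, as (O3) says. The cocircuits are $\chi(1,\cdot)=(0,+,+)$, $\chi(2,\cdot)=(-,0,-)$, $\chi(3,\cdot)=(-,+,0)$ and their negatives. For $N$ the nonzero covectors are $(+,0,+),(+,+,+),(0,+,0),(-,+,-)$ and their negatives: $8$ in all. For $N''$ they are the $8$ nonzero vectors $(\alpha,\beta,0)$. The circuit of $N'$ from $y=(1,2,3)$ is $(+,+,-)$, reflecting $a_1+a_2-a_3=0$ for the columns $a_k$.

## 3. Finite posets as spaces, and the sign map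

**Definition (poset topology).** A finite poset carries the topology whose open sets are the up-sets.

The smallest open set containing $p$ is $P_{\ge p}$. A subset with the subspace topology is the induced poset with its poset topology. A map of finite posets is continuous if and only if it is order preserving: if $f$ is continuous and $p\le q$, then $f^{-1}(P'_{\ge f(p)})$ is an up-set containing $p$, so it contains $q$; the converse is immediate. $\mathbb S$ is the poset $0<1$, $0<-1$. The set $F$ gets the poset topology of its order.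

- (F1) If $f\le g:P\to P'$ are order preserving, they are homotopic. Put $H(p,0)=f(p)$ and $H(p,t)=g(p)$ for $t>0$. For an up-set $O$ we have $f^{-1}(O)\subseteq g^{-1}(O)$, hence $H^{-1}(O)=f^{-1}(O)\times[0,1]\cup g^{-1}(O)\times(0,1]$, which is open. In particular, a poset with a minimum is contractible, since the constant map at the minimum is $\le\mathrm{id}$.
- (F2) (McCord, Duke Math. J. 33 (1966)) $P$ is weakly equivalent to its order complex. So $H^*(P)$ is finite-dimensional, and if all chains in $P$ have at most $m$ elements, then $H^k(P)=0$ for $k\ge m$.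

**Example 3.** Let $n=2$, $\mathbf r=(1)$. Any nonzero $\chi:\{1,2\}\to\mathbb S$ is a chirotope: with $r=1$ the elements (1) are $-\chi(y_1)\chi(y_2)$ and $\chi(y_2)\chi(y_1)$. So $F$ has four points $[+,0],[0,+],[+,+],[+,-]$, and each of the first two lies below each of the last two. The order complex is a $4$-cycle, so this four-point space has the cohomology of a circle.

**Definition (sign map).** Given a flag, choose an $r_i\times E$ matrix $A_i$ with row space $V_i$, and let $\Delta_i(x_1,\dots,x_{r_i})$ be the determinant of its columns $x_1,\dots,x_{r_i}$. Then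
$$\mathrm{sign}_*:X\to F,\qquad V_\bullet\mapsto([\mathrm{sign}\circ\Delta_1],\dots,[\mathrm{sign}\circ\Delta_s]).$$

Another choice of $A_i$ multiplies $\Delta_i$ by a nonzero constant, so the classes are well defined. They satisfy the flag condition. The vector $e\mapsto\Delta_i(x_1,\dots,x_{r_i-1},e)$ is a linear combination of the rows of $A_i$, so it lies in $V_i\subseteq V_j$. The numbers $(-1)^k\Delta_j(y_1,\dots,\widehat{y_k},\dots,y_{r_j+1})$ are, by Cramer's rule, the coefficients of a linear relation among the columns $y_1,\dots,y_{r_j+1}$ of $A_j$, hence of a relation satisfied by the entries of every vector of $V_j$. So the real versions of the elements (1) sum to $0$; they are all $0$ or take both signs. Finally, $\mathrm{sign}_*$ is continuous: near a given flag the matrices can be chosen continuously, and nonzero minors keep their signs, so nearby flags have image $\ge$ the image of the given flag. Thus preimages of up-sets are open.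

For $n=2$, $\mathbf r=(1)$ the map $\mathrm{sign}_*:\mathbb{RP}^1\to F$ sends the two coordinate lines to the two minimal points of Example 3 and the two open arcs between them to the two maximal points.

## 4. Double covers and their class in $H^1$

**Definition (class of a double cover).** Let $p:\tilde Q\to Q$ be a double cover of any space. Every singular simplex of $Q$ has exactly two lifts. Let $\tau:C^*(\tilde Q)\to C^*(Q)$ be given by $\tau(c)(s)=c(\tilde s_1)+c(\tilde s_2)$, where $\tilde s_1,\tilde s_2$ are the lifts of $s$. Then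
$$0\to C^*(Q)\xrightarrow{p^*}C^*(\tilde Q)\xrightarrow{\tau}C^*(Q)\to0$$
is an exact sequence of cochain complexes. The class of the double cover is $x:=\delta(1)\in H^1(Q)$, where $\delta$ is the connecting map.

Exactness is direct: $p^*$ is injective since every simplex lifts; $\tau(c)=0$ means that $c$ takes equal values on the two lifts, so it comes from $Q$; to hit a given cochain with $\tau$, put its values on one chosen lift of each simplex and $0$ on the other. Faces of lifts are lifts of faces, so the maps commute with coboundaries. For the same reason, $\tau(p^*a\cup b)=a\cup\tau(b)$.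

The connecting map is $\delta(a)=a\cup x$. Choose $b\in C^0(\tilde Q)$ with $\tau(b)=1$. Then $db=p^*\xi$ with $\xi$ representing $x$. For a cocycle $a$, the cochain $p^*a\cup b$ maps to $a$ under $\tau$, and its coboundary is $p^*a\cup db=p^*(a\cup\xi)$. So we have the exact Gysin sequence
$$\cdots\to H^k(Q)\xrightarrow{p^*}H^k(\tilde Q)\to H^k(Q)\xrightarrow{\cup x}H^{k+1}(Q)\xrightarrow{p^*}H^{k+1}(\tilde Q)\to\cdots,\tag{2}$$
starting with $0\to H^0(Q)$. Since a pullback of double covers gives a map of the short exact sequences, $x$ is natural under pullback.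

**Example 4.** For $S^\infty\to\mathbb{RP}^\infty$, the map $p^*$ is an isomorphism in degree $0$, so by (2) $\cup x$ is injective on $H^0$, and $x\neq0$. Thus $x$ is the nonzero element of $H^1(\mathbb{RP}^\infty)$, which is $w_1$ of the tautological line bundle. By naturality, the class of the sphere bundle of a real line bundle (over a paracompact base) is $w_1$ of the line bundle.

## 5. The surjectivity theorems for $\mathrm{sign}_*^*$

The following is posed in Manoel Jarra and Oliver Lorscheid, "Flag matroids with coefficients", arXiv:2204.04658 (2022). The space $X$ is a manifold, and $F$ is a finite set with a coarse topology, obtained by remembering only the signs of Plücker coordinates. Does the finite space still see all mod 2 cohomology of the manifold? That is, is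
$$\mathrm{sign}_*^*:H^*(F)\to H^*(X)$$
surjective? The answer is yes.

**Theorem 1.** $\mathrm{sign}_*^*:H^*(F)\to H^*(X)$ is surjective. More precisely, there are classes $w_{i,j}\in H^j(F)$ ($1\le i\le s$, $1\le j\le r_i$) with $\mathrm{sign}_*^*(w_{i,j})=w_j(V_i)$.

**Theorem 2.** There is a homomorphism of graded rings $\sigma:H^*(X)\to H^*(F)$, commuting with all Steenrod squares, with $\mathrm{sign}_*^*\circ\sigma=\mathrm{id}$ and $\sigma(w_j(V_i))=w_{i,j}$. Consequently:

- $H_*(X;\mathbb Z/2)\to H_*(F;\mathbb Z/2)$ is split injective.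
- If $\mathrm{sign}_*(X)\subseteq Y\subseteq F$ with the subspace topology (for example, $Y$ = the realizable oriented flag matroids), then $H^*(Y)\to H^*(X)$ also has such a section.

Nothing is claimed about injectivity of $\mathrm{sign}_*^*$.

On the real side we use one classical computation (Borel, *La cohomologie mod 2 de certains espaces homogènes*, Comment. Math. Helv. 27 (1953)): $H^*(X)$ is the polynomial ring over $\mathbb Z/2$ on the classes $w_j(V_i/V_{i-1})$ ($1\le i\le s+1$, $1\le j\le d_i$), modulo the homogeneous components of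
$$\prod_{i=1}^{s+1}w(V_i/V_{i-1})=1.\tag{3}$$

By Whitney's formula, $w(V_i/V_{i-1})=w(V_i)\,w(V_{i-1})^{-1}$, with $w(V_0)=w(V_{s+1})=1$. The inverse of a total class is a polynomial in its components. So:
$$H^*(X)\text{ is generated as a ring by the classes } w_j(V_i),\ 1\le i\le s,\ 1\le j\le r_i.\tag{4}$$

Since $\mathrm{sign}_*^*$ is a ring homomorphism, surjectivity amounts to producing classes on $F$ that restrict to the $w_j(V_i)$.

## 6. Projective space, and what degree-one classes miss

**The case $\mathbf r=(1)$.** As in Example 3, every nonzero $\chi:E\to\mathbb S$ is a chirotope, so $F=\Sigma/\pm$ with $\Sigma=\mathbb S^E\setminus\{0\}$. The projection $\Sigma\to F$ is a double cover: if $Y\ne0$, no $Y'$ satisfies both $Y\le Y'$ and $-Y\le Y'$, so the preimage of the smallest neighborhood $F_{\ge[Y]}$ splits into $\Sigma_{\ge Y}$ and $\Sigma_{\ge -Y}$ (this is checked in full, in a more general setting, in Section 7). Its pullback along $\mathrm{sign}_*:\mathbb{RP}^{n-1}\to F$ is $S^{n-1}\to\mathbb{RP}^{n-1}$, via $v\mapsto\mathrm{sign}(v)$. So its class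 $x$ pulls back to $w_1$ of the tautological line bundle, which generates $H^*(\mathbb{RP}^{n-1})$. Surjectivity holds for projective space.

**The same approach for a Grassmannian.** For $\mathbf r=(r)$, the sensible thing to try is the double cover $\{\chi\}\to F$, $\chi\mapsto[\chi]$. Again it is a double cover because $\chi\le\chi'$ and $-\chi\le\chi'$ are incompatible. It pulls back to the cover of $X$ by pairs ($V$, orientation of $V$), which is the sphere bundle of $\Lambda^rV$. So its class maps to $w_1(\Lambda^rV)=w_1(V)$.

This stops already for $2$-planes in $\mathbb R^4$. Write $w_1,w_2$ for the classes of $V$ and $\bar w_1,\bar w_2$ for those of $\mathbb R^4/V$. The components of (3) are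
$$w_1+\bar w_1=0,\quad w_2+w_1\bar w_1+\bar w_2=0,\quad w_1\bar w_2+w_2\bar w_1=0,\quad w_2\bar w_2=0.$$
The first two give $\bar w_1=w_1$ and $\bar w_2=w_2+w_1^2$; the last two become $w_1^3=0$ and $w_2^2+w_1^2w_2=0$. So $H^1(X)$ is spanned by $w_1$, and $w_1^2$ and $w_2$ are linearly independent in $H^2(X)$. A double cover of $F$ only gives a class in $H^1$, and the subring generated by $H^1(X)$ does not contain $w_2$. We need higher classes on $F$, but there is no vector bundle on $F$ to take them from.

**A degree-one class on a larger space.** On the real side, all the $w_j(V)$ are encoded in a single degree-one class, living on the projective bundle $P(V)$: with $x^{\mathbb R}=w_1$ of the tautological line bundle on $P(V)$, Grothendieck's relation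
$$(x^{\mathbb R})^r+w_1(V)(x^{\mathbb R})^{r-1}+\dots+w_r(V)=0$$
determines the $w_j(V)$, because $1,x^{\mathbb R},\dots,(x^{\mathbb R})^{r-1}$ is a basis of $H^*(P(V))$ over $H^*(X)$. By (O5) the combinatorial shadow of a nonzero vector of $V_i$ is a nonzero covector of $M_i$. So we replace $P(V_i)$ by nonzero covectors modulo $\pm1$, and define classes on $F$ by Grothendieck's relation. For this we must prove a Leray–Hirsch theorem over $F$.

## 7. The projective posets $Q_i\to F$

Fix $i$ with $1\le i\le s$ and $r:=r_i\ge1$.

**Definition (projective poset).** Let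
$$\tilde Q_i=\{(M_\bullet,Y):M_\bullet\in F,\ 0\neq Y\in\mathcal V^*(M_i)\},\qquad (M_\bullet,Y)\le(M'_\bullet,Y')\iff M_\bullet\le M'_\bullet,\ Y\le Y',$$
and $Q_i=\tilde Q_i/\{\pm1\}$, with $(M_\bullet,[Y])\le(M'_\bullet,[Y'])$ if and only if $M_\bullet\le M'_\bullet$ and $Y\le\pm Y'$ for some sign. Let $\tilde\pi:\tilde Q_i\to F$ and $\pi:Q_i\to F$ be the projections.

For $r_i=1$ the nonzero covectors of $M_i$ are $\pm\chi_i$, so $Q_i\to F$ is a bijection; it is an isomorphism of posets, since $M_\bullet\le M'_\bullet$ forces $\chi_i\le\pm\chi_i'$. If moreover $\mathbf r=(1)$, then $\tilde Q_1\to Q_1$ is the double cover $\Sigma\to\Sigma/\pm$ of Section 6.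

**Step: $Q_i$ is a poset and $\tilde Q_i\to Q_i$ is a double cover.** *This gives us the degree-one class.* If $Y\ne0$, no $Y'$ satisfies both $Y\le Y'$ and $-Y\le Y'$: at a point $e$ with $Y(e)\neq0$ we would have $Y(e)=Y'(e)=-Y(e)$.

Reflexivity and transitivity are clear. Antisymmetry: suppose $M_\bullet\le M'_\bullet\le M_\bullet$, $Y\le\varepsilon Y'$ and $Y'\le\varepsilon' Y$. Then $M_\bullet=M_\bullet'$, and $Y\le\varepsilon\varepsilon'Y$. Since $Y\neq0$, $\varepsilon\varepsilon'=1$; so $Y\le\varepsilon Y'\le Y$ and $Y=\varepsilon Y'$.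

The preimage in $\tilde Q_i$ of the minimal open neighborhood $(Q_i)_{\ge(M_\bullet,[Y])}$ is $(\tilde Q_i)_{\ge(M_\bullet,Y)}\cup(\tilde Q_i)_{\ge(M_\bullet,-Y)}$, two open sets, disjoint by the observation. Each maps bijectively onto the neighborhood, because for each $(M'_\bullet,[Y'])$ in it exactly one of $\pm Y'$ is $\ge Y$ (and likewise for $-Y$). The bijection preserves order. So does its inverse: if $Y\le Y'$, $Y\le Y''$ and $Y'\le\varepsilon Y''$, then $Y\le\varepsilon Y''$, so $\varepsilon=1$ by the observation. Hence the bijections are homeomorphisms, and we have a double cover.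

Let $x=x_i\in H^1(Q_i)$ be its class.

**Why the classical Leray–Hirsch theorem does not apply.** The map $\pi$ is not locally trivial. Take $n=3$, $\mathbf r=(2)$. Every neighborhood of $N$ contains $N'$. By Example 2, the fiber of $\pi$ over $N$ has $4$ points and the fiber over $N'$ has $6$. Nor do the fibers include into each other: $(0,+,0)$ is a covector of $N$ but not of $N'$, and $(0,+,+)$ is a covector of $N'$ but not of $N$. What we can hope for is that the whole of $\pi^{-1}(F_{\ge M_\bullet})$ retracts to the fiber over $M_\bullet$, by pushing each covector of $M_i'$ down to a covector of $M_i$. For $N\le N'$ this works: the three consecutive covectors $(0,+,+),(-,+,+),(-,+,0)$ of $N'$ all have exactly one nonzero covector of $N$ below them, namely $(0,+,0)$, so the corresponding arc is collapsed to a point; the remaining covectors of $N'$ (up to sign $(+,0,+)$, $(+,+,+)$, $(-,+,-)$) are themselves covectors of $N$. The next section shows that one can always push down.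

## 8. Pushing covectors down along $M\le M'$

**Lemma 1.** Let $M\le M'$ be oriented matroids of the same rank $r$ on a finite set $E$, and let $Y'\ne0$ be a covector of $M'$. Then there is a covector $Y\ne0$ of $M$ with $Y\le Y'$.

If $M,M'$ come from subspaces $V,V'$ and $V$ is a limit of subspaces $V^{(k)}$ with the same oriented matroid $M'$, this is compactness: choose unit vectors $v_k\in V^{(k)}$ with sign vector $Y'$; a limit point $v\in V$ is a unit vector with $\mathrm{sign}(v)\le Y'$. But the definition of $M\le M'$ does not provide subspaces at all, let alone convergent ones.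

A combinatorial first attempt: pick a cocircuit $C'=\chi'(x_1,\dots,x_{r-1},\cdot)\le Y'$ (up to sign) and replace it by $C=\chi(x_1,\dots,x_{r-1},\cdot)$, which satisfies $C\le C'$. This works unless $C=0$, and $C=0$ happens. Take $N''\le N'$ and $Y'=\chi'(3,\cdot)=(-,+,0)$. Since $3$ is a loop of $N''$, we get $\chi(3,\cdot)=0$. The zero set of $Y'$ is $\{3\}$, so no other choice of $x_1$ is available for this cocircuit. The remedy is to discard the loops of $M$ first: on $A=\{1,2\}$ the vector $Y'|_A=(-,+)$ is no longer a cocircuit, and the cocircuit $(-,0)\le Y'|_A$ has zero set $\{2\}$, which does contain a nonloop of $N''$. Contracting that nonloop, one proceeds by induction.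

**Proof of Lemma 1.** We induct on $r$. For $r=0$ there are no nonzero covectors. Let $r\ge1$, and choose representatives with $\chi(x)\in\{0,\chi'(x)\}$ for all $x$.

**Step 1: discard the loops of $M$.** *The purpose is to ensure that every available element is a nonloop of $M$.* Let $L$ be the set of loops of $M$ and $A=E\setminus L$. A basis of $M$ lies in $A$ and, since $\chi\neq0$ on it implies $\chi'\ne0$ on it, is also a basis of $M'$. So $A$ has rank $r$ in both, and by (O2) $M|A$ and $M'|A$ have chirotopes $\chi|_A$ and $\chi'|_A$. Thus $M|A\le M'|A$, both of rank $r$.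

**Step 2: find a cocircuit on $A$.** *We need the restriction of $Y'$ to survive.* By (O1) there is a cocircuit of $M'$ below $Y'$; its zero set is a hyperplane of $M'$, which cannot contain the spanning set $A$. So $Y'|_A\ne0$. It is a covector of $M'|A$ by (O2), so by (O1) there is a cocircuit $C$ of $M'|A$ with $C\le Y'|_A$.

**Step 3: the case $r=1$.** *This starts the induction.* Here $C=\varepsilon\chi'|_A$ with $\varepsilon=\pm1$. Each $e\in A$ is a nonloop of $M$, that is, $\chi(e)\neq0$, so $\chi'|_A=\chi|_A$. Put $Y=\varepsilon\chi$, a cocircuit of $M$. On $A$ it equals $C\le Y'|_A$, and on $L$ it is $0$. So $0\ne Y\le Y'$.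

**Step 4: the case $r\ge2$.** *We contract a zero of $C$.* The zero set of $C$ is a hyperplane of $M'|A$, so it has rank $r-1\ge1$ and contains some $e\in A$. As $e$ is not a loop of $M$, it lies in a basis of $M$, and this basis lies in $A$. So $\chi(e,\dots)\neq0$ for some arguments in $A$, and then $\chi'(e,\dots)\ne0$ there too. Hence $e$ is a nonloop of both $M|A$ and $M'|A$. By (O2) the contractions have chirotopes $\chi(e,\cdot)$ and $\chi'(e,\cdot)$ on $A\setminus e$. So $(M|A)/e\le(M'|A)/e$, both of rank $r-1$. Since $C(e)=0$ and $C\neq0$, the restriction $C|_{A\setminus e}$ is a nonzero covector of $(M'|A)/e$. By induction, there is a nonzero covector $Z\le C|_{A\setminus e}$ of $(M|A)/e$.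

Now go back up. By (O2), $Z$ extended by $0$ at $e$ is a covector of $M|A$; it is $\le C\le Y'|_A$. Again by (O2), it is the restriction to $A$ of a covector $Y$ of $M$, and $Y$ vanishes on $L$ because covectors vanish on loops. So $0\neq Y\le Y'$. $\square$

## 9. A Leray–Hirsch theorem over $F$

**Lemma 2.** For every $M_\bullet\in F$, $H^*(\pi^{-1}(F_{\ge M_\bullet}))$ has $\mathbb Z/2$-basis $1,x,\dots,x^{r-1}$.

**Proof.** Put $\tilde Q=\tilde\pi^{-1}(F_{\ge M_\bullet})$ and $Q=\pi^{-1}(F_{\ge M_\bullet})$.

**Step 1: $\tilde Q$ is homotopy equivalent to the fiber over $M_\bullet$.** *This turns Lemma 1 into topology.* Let $(M'_\bullet,Y')\in\tilde Q$. The set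
$$\{Y\in\mathcal V^*(M_i):0\ne Y\le Y'\}$$
is nonempty by Lemma 1, applied to $M_i\le M'_i$. If $Y_1,Y_2$ belong to it, then $Y_1\circ Y_2$ is a covector by (O1), it is nonzero and $\le Y'$, and it is an upper bound of both: $Y_1\le Y_1\circ Y_2$ always, and where $Y_2(e)\neq0$, $Y_1(e)$ is either $0$ or equal to $Y'(e)=Y_2(e)$. So this finite set has a largest element, $\rho(M'_\bullet,Y')$. If $(M'_\bullet,Y')\le(M''_\bullet,Y'')$, the set for $Y'$ is contained in the set for $Y''$, so $\rho:\tilde Q\to\mathcal V^*(M_i)\setminus\{0\}$ is order preserving. Let $\iota(Y)=(M_\bullet,Y)$, also order preserving. Then $\rho\iota=\mathrm{id}$, and $\iota\rho(M'_\bullet,Y')=(M_\bullet,\rho(M'_\bullet,Y'))\le(M'_\bullet,Y')$, that is, $\iota\rho\le\mathrm{id}$. By (F1), $\iota$ is a homotopy equivalence. By (O3) and (F2), $\tilde Q$ has the cohomology of $S^{r-1}$.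

**Step 2: $H^k(Q)=0$ for $k\ge r$.** *This bounds the cohomology from above.* For $k\ge r$ we have $H^k(\tilde Q)=H^{k+1}(\tilde Q)=0$, so by (2) $\cup x:H^k(Q)\to H^{k+1}(Q)$ is an isomorphism. Since $H^k(Q)=0$ for large $k$ by (F2), all these groups vanish.

**Step 3: the case $r=1$.** The sequence (2) begins $0\to H^0(Q)\to H^0(\tilde Q)=(\mathbb Z/2)^2\to H^0(Q)\to H^1(Q)=0$. So $\dim H^0(Q)=1$, with basis $1$.

**Step 4: the case $r\ge2$.** *We climb degree by degree with (2).* Here $H^0(\tilde Q)=\mathbb Z/2$. The map $p^*:H^0(Q)\to H^0(\tilde Q)$ is injective and sends $1$ to $1$, so it is an isomorphism, $H^0(Q)=\mathbb Z/2$, and by exactness $H^0(\tilde Q)\to H^0(Q)$ is zero. So $\cup x$ is injective on $H^0(Q)$. For $1\le k\le r-2$ we have $H^k(\tilde Q)=0$. By exactness, $\cup x$ is injective on $H^k(Q)$, and $\cup x:H^{k-1}(Q)\to H^k(Q)$ is surjective. It follows by induction that $H^k(Q)=\mathbb Z/2\cdot x^k\neq0$ for $0\le k\le r-2$, and, as $\cup x$ is injective on $H^{r-2}(Q)$, that $x^{r-1}\neq0$. Finally, $H^{r-1}(\tilde Q)=\mathbb Z/2\to H^{r-1}(Q)\to H^r(Q)=0$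 is exact, so $\dim H^{r-1}(Q)\le1$ and $H^{r-1}(Q)=\mathbb Z/2\cdot x^{r-1}$. With Step 2 this proves the lemma. $\square$

**Lemma 3 (Leray–Hirsch).** For every open $U\subseteq F$ the map
$$\Phi_U:\bigoplus_{k=0}^{r-1}H^{*-k}(U)\to H^*(\pi^{-1}U),\qquad(a_k)\mapsto\sum_k\pi^*(a_k)\,x^k,$$
is an isomorphism.

**Proof.** We induct on $|U|$; $U=\emptyset$ is trivial.

**Step 1: $U$ has a minimum $M_\bullet$.** Then $U=F_{\ge M_\bullet}$ is contractible by (F1), so the source of $\Phi_U$ has one copy of $\mathbb Z/2$ in each degree $0,\dots,r-1$, and $\Phi_U$ is an isomorphism by Lemma 2.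

**Step 2: $U$ has no minimum.** *We glue by Mayer–Vietoris.* Pick a minimal $M_\bullet\in U$. Then $U_1=U\setminus\{M_\bullet\}$ is open because $M_\bullet$ is minimal; $U_2=F_{\ge M_\bullet}$ is open, contained in $U$, and different from $U$ because $M_\bullet$ is not a minimum; $U=U_1\cup U_2$; and $U_1\cap U_2=F_{>M_\bullet}$. All three of $U_1,U_2,U_1\cap U_2$ have fewer elements than $U$, so $\Phi$ is an isomorphism for them.

The maps $\Phi$ form a map from a direct sum of shifted Mayer–Vietoris sequences on $F$ to the Mayer–Vietoris sequence of $\pi^{-1}U=\pi^{-1}U_1\cup\pi^{-1}U_2$. To see that all squares commute, including those with connecting maps, fix a cocycle $\xi$ on $Q_i$ representing $x$. The Mayer–Vietoris sequence comes from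
$$0\to C^*_{\{W_1,W_2\}}(W_1\cup W_2)\to C^*(W_1)\oplus C^*(W_2)\to C^*(W_1\cap W_2)\to0,$$
where the first term consists of the cochains on simplices lying in $W_1$ or in $W_2$. The operation $a\mapsto\pi^*a\cup\xi^k$ (with restrictions of $\xi$) commutes with coboundaries, since $\xi$ is a cocycle, and with restrictions. It is also defined on the first terms, since $\pi$ maps simplices in $\pi^{-1}U_m$ to simplices in $U_m$, and faces of simplices in $W_m$ lie in $W_m$. So it is a map of short exact sequences of complexes, of degree $k$, and induces a map of long exact sequences. Summing over $k$ gives the claim, and the five lemma shows that $\Phi_U$ is an isomorphism. $\square$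

**The classes $w_{i,j}$.** Take $U=F$. By Lemma 3, $H^*(Q_i)$ is a free $H^*(F)$-module on $1,x_i,\dots,x_i^{r_i-1}$, so $x_i^{r_i}$ is a unique combination of these. Hence there are unique classes $w_{i,j}\in H^j(F)$ such that
$$f_i(t):=t^{r_i}+w_{i,1}t^{r_i-1}+\dots+w_{i,r_i}\ \text{ satisfies }\ f_i(x_i)=0,\quad\text{and}\quad H^*(F)[t]/(f_i(t))\xrightarrow{\ \cong\ }H^*(Q_i),\ t\mapsto x_i.\tag{5}$$
The isomorphism holds because $f_i$ is monic, so both sides are free on the powers $0,\dots,r_i-1$ of $t$ and $x_i$. For $r_i=0$ put $f_i=1$ and $Q_i=\emptyset$; then (5) holds trivially.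

When $\mathbf r=(1)$, (5) says $f_1=t+w_{1,1}$ with $w_{1,1}=x$, the class found in Section 6.

## 10. Comparison with $P(V_i)$ and the proof of Theorem 1

**Step 1: map $P(V_i)$ to $Q_i$.** *This transports $f_i(x_i)=0$ to the real side.* Let $r_i\ge1$ and let $S(V_i)=\{(V_\bullet,v):v\in V_i,\ |v|=1\}\to P(V_i)$ be the canonical double cover. By (O5),
$$S(V_i)\to\tilde Q_i,\qquad(V_\bullet,v)\mapsto(\mathrm{sign}_*(V_\bullet),\mathrm{sign}(v))$$
is well defined. It is continuous: every open set of $\tilde Q_i$ is a union of sets $(\tilde Q_i)_{\ge(M_\bullet,Y)}$, and the preimage of such a set is given by the conditions $\mathrm{sign}_*(V_\bullet)\ge M_\bullet$ and $\mathrm{sign}(v)\ge Y$, both open. It is equivariant for $\pm1$ and covers $\mathrm{sign}_*$, so it induces a continuous map $P(V_i)=S(V_i)/\pm\to Q_i$ over $\mathrm{sign}_*$. By equivariance, the map from $S(V_i)$ to the pullback of $\tilde Q_i$ to $P(V_i)$ is a bijective map of double covers, hence a homeomorphism. So $S(V_i)$ is the pullback of $\tilde Q_i$, and by Section 4 $x_i$ pulls back to $x_i^{\mathbb R}=w_1(L)$,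 where $L\subseteq V_i$ is the tautological line bundle on $P(V_i)$.

**Step 2: compare two monic relations.** Pulling back $f_i(x_i)=0$ gives, with $w_{i,0}=1$,
$$\sum_{j=0}^{r_i}\mathrm{sign}_*^*(w_{i,j})\,(x_i^{\mathbb R})^{r_i-j}=0\quad\text{in }H^*(P(V_i)).$$
On the other hand,
$$\sum_{j=0}^{r_i}w_j(V_i)\,(x_i^{\mathbb R})^{r_i-j}=w_{r_i}(V_i\otimes L)=0.$$
The first equality follows from the splitting principle: if $w(V_i)=\prod_k(1+a_k)$, then $w_{r_i}(V_i\otimes L)=\prod_k(a_k+x_i^{\mathbb R})$. The second holds because $L\cong L^*$, so $V_i\otimes L\cong\mathrm{Hom}(L,V_i)$, and the inclusion $L\subseteq V_i$ is a nowhere zero section of this bundle of rank $r_i$. By the classical Leray–Hirsch theorem $1,x_i^{\mathbb R},\dots,(x_i^{\mathbb R})^{r_i-1}$ is an $H^*(X)$-basis of $H^*(P(V_i))$. Comparing coefficients,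
$$\mathrm{sign}_*^*(w_{i,j})=w_j(V_i)\qquad(1\le i\le s,\ 1\le j\le r_i).\tag{6}$$

**Step 3: conclude.** By (4), the classes $w_j(V_i)$ generate the ring $H^*(X)$. By (6), they lie in the image of the ring homomorphism $\mathrm{sign}_*^*$. So $\mathrm{sign}_*^*$ is surjective. $\square$ (Theorem 1)

## 11. Divisibility of the polynomials $f_i$ and the section $\sigma$

To define $\sigma$ on Borel's generators, we need classes on $F$ that play the role of $w_j(V_i/V_{i-1})$ and satisfy (3). On the real side the quotient bundles correspond to factoring $\sum_jw_j(V_i)t^{r_i-j}$; so we factor the $f_i$.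

**Step 1: covector inclusion.** *This is the combinatorial form of $V_i\subseteq V_j$.* For $M_\bullet\in F$ and $i\le j$ we have $\mathcal V^*(M_i)\subseteq\mathcal V^*(M_j)$. For $r_i=0$ this is trivial. Otherwise let $C(e)=\chi_i(x_1,\dots,x_{r_i-1},e)$ be a cocircuit of $M_i$ (up to sign), and let $D$ be a circuit of $M_j$, written as in (O4), up to sign, as $D(y_k)=(-1)^k\chi_j(y_1,\dots,\widehat{y_k},\dots,y_{r_j+1})$ with distinct $y_k$. The products $C(y_k)D(y_k)$ are exactly the elements (1), and $C(e)D(e)=0$ for other $e$. So (1) says that $C$ and $D$ are orthogonal. By (O4), $C$ is a covector of $M_j$. Since $\mathcal V^*(M_j)$ is closed under composition, it contains all of $\mathcal V^*(M_i)$. (Example 1 with $\mathbf r=(1,2)$ is an instance: $\chi_1$ was allowed exactly when orthogonal to the circuit $(+,+,-)$ of $N'$.)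

**Step 2: $f_{i-1}$ divides $f_i$.** Put $f_0=1$ and $f_{s+1}=t^n$. We claim $f_{i-1}\mid f_i$ in $H^*(F)[t]$ for $1\le i\le s+1$. If $r_{i-1}=0$, then $f_{i-1}=1$ and there is nothing to prove. Let $r_{i-1}\ge1$, so $i\ge2$.

Suppose $2\le i\le s$. By Step 1, $(M_\bullet,Y)\mapsto(M_\bullet,Y)$ is an order-preserving, $\pm1$-equivariant map $\tilde Q_{i-1}\to\tilde Q_i$ over $F$. So it induces a map $Q_{i-1}\to Q_i$ over $F$ that pulls $\tilde Q_i$ back to $\tilde Q_{i-1}$, and $x_i$ restricts to $x_{i-1}$. Restricting $f_i(x_i)=0$ gives $f_i(x_{i-1})=0$ in $H^*(Q_{i-1})$. By (5) for $i-1$, this means $f_{i-1}\mid f_i$.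

Suppose $i=s+1$. *Here the ambient $\mathbb R^E$ is replaced by the poset of all nonzero sign vectors.* Let $\Sigma=\mathbb S^E\setminus\{0\}$. By the argument of Section 7, with $F$ replaced by a point, $\Sigma\to\Sigma/\pm$ is a double cover of finite spaces. The map $Q_s\to\Sigma/\pm$, $(M_\bullet,[Y])\mapsto[Y]$, is order preserving, and it pulls this cover back to $\tilde Q_s$, via $(M_\bullet,Y)\mapsto Y$. So $x_s$ is the pullback of a class in $H^1(\Sigma/\pm)$, and $x_s^n$ is the pullback of a class in $H^n(\Sigma/\pm)$. If $[Y]<[Y']$, then the support of $Y$ is strictly contained in that of $Y'$; the supports are nonempty subsets of an $n$-element set, so chains in $\Sigma/\pm$ have at most $n$ elements. By (F2), $H^n(\Sigma/\pm)=0$. Hence $x_s^n=0$ in $H^*(Q_s)$, that is, $f_s\mid t^n$ by (5).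

**Step 3: the factors.** *We extract the candidates for $w_j(V_i/V_{i-1})$.* Give $t$ degree $1$, so that $f_i$ is homogeneous of degree $r_i$. A monic polynomial is not a zero divisor, so $f_i=f_{i-1}g_i$ for a unique $g_i$. Since the component of $g_i$ of degree $d_i$ is also a quotient, uniqueness shows that $g_i$ is homogeneous of degree $d_i$; comparing leading terms in $t$, it is monic of $t$-degree $d_i$. So
$$g_i=\sum_{j=0}^{d_i}c_{i,j}\,t^{d_i-j},\qquad c_{i,0}=1,\quad c_{i,j}\in H^j(F),$$
and $\prod_{i=1}^{s+1}g_i=f_{s+1}=t^n$. Setting $t=1$,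
$$\prod_{i=1}^{s+1}(1+c_{i,1}+\dots+c_{i,d_i})=1\quad\text{in }H^*(F).\tag{7}$$

**Step 4: the section.** By (7), the classes $c_{i,j}$ satisfy Borel's relations (3), component by component. So there is a unique homomorphism of graded rings $\sigma:H^*(X)\to H^*(F)$ with $\sigma(w_j(V_i/V_{i-1}))=c_{i,j}$. Write
$$f_i^{\mathbb R}=\sum_jw_j(V_i)\,t^{r_i-j},\qquad g_i^{\mathbb R}=\sum_jw_j(V_i/V_{i-1})\,t^{d_i-j}.$$
Whitney's formula $w_m(V_i)=\sum_{a+b=m}w_a(V_{i-1})w_b(V_i/V_{i-1})$ says $f_i^{\mathbb R}=f_{i-1}^{\mathbb R}g_i^{\mathbb R}$. Apply $\sigma$ to coefficients. Then $\sigma(g_i^{\mathbb R})=g_i$, and by induction from $f_0^{\mathbb R}=f_0=1$ we get $\sigma(f_i^{\mathbb R})=f_i$, that is,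
$$\sigma(w_j(V_i))=w_{i,j}\qquad(1\le i\le s,\ 1\le j\le r_i).\tag{8}$$
By (6) and (8), $\mathrm{sign}_*^*\sigma(w_j(V_i))=w_j(V_i)$. By (4) these classes generate $H^*(X)$, so $\mathrm{sign}_*^*\circ\sigma=\mathrm{id}$.

## 12. Steenrod squares and the end of the proof of Theorem 2

Let $Sq=\sum_kSq^k$, a finite sum on each class. By the Cartan formula it is a ring homomorphism, natural for all continuous maps, and $Sq(x)=x+x^2=x(1+x)$ for $x$ of degree $1$.

**Step 1: apply $Sq$ to the defining relations.** *The relation in the projective bundle determines $Sq(w_j)$, by the same formula on both sides.* Fix $i$ with $r=r_i\ge1$. In $H^*(P(V_i))\cong H^*(X)[t]/(f_i^{\mathbb R})$ and in $H^*(Q_i)\cong H^*(F)[t]/(f_i)$, write the relation as $t^r=\sum_{j=1}^r(\cdots)t^{r-j}$ and apply $Sq$. We get, in these two rings respectively,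
$$\sum_{j=1}^rSq(w_j(V_i))\,t^{r-j}(1+t)^{r-j}=t^r(1+t)^r,\tag{9}$$
$$\sum_{j=1}^rSq(w_{i,j})\,t^{r-j}(1+t)^{r-j}=t^r(1+t)^r.\tag{10}$$

**Step 2: transport and subtract.** Since $\sigma(f_i^{\mathbb R})=f_i$, $\sigma$ extends to a ring homomorphism $H^*(X)[t]/(f_i^{\mathbb R})\to H^*(F)[t]/(f_i)$ with $t\mapsto t$. Applying it to (9) and subtracting (10),
$$\sum_{j=1}^r\big(\sigma Sq(w_j(V_i))-Sq(w_{i,j})\big)\,t^{r-j}(1+t)^{r-j}=0\quad\text{in }H^*(Q_i).\tag{11}$$

**Step 3: the coefficients in (11) vanish.** *The elements $t^k(1+t)^k$, $0\le k\le r-1$, are also a basis.* Let $T$ be the $H^*(F)$-linear endomorphism of $H^*(Q_i)$ with $T(t^k)=t^k(1+t)^k$ for $0\le k\le r-1$. Then $T-1$ sends $a\,t^k$ to $a\,t^k\big((1+t)^k-1\big)$, so it strictly raises degree. By (F2), $H^*(Q_i)$ is bounded above, so $T-1$ is nilpotent and $T$ is invertible. The left side of (11) is $T$ applied to $\sum_{j=1}^r\big(\sigma Sq(w_j(V_i))-Sq(w_{i,j})\big)t^{r-j}$. So this element is $0$, and since $1,\dots,t^{r-1}$ is a basis,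
$$\sigma Sq(w_j(V_i))=Sq(w_{i,j})=Sq\,\sigma(w_j(V_i))\qquad(1\le j\le r),$$
using (8).

**Step 4: all classes and all squares.** $\sigma\circ Sq$ and $Sq\circ\sigma$ are ring homomorphisms that agree on the generators (4), so they are equal. For $a$ of degree $m$, the components of degree $m+k$ of $\sigma(Sq\,a)$ and $Sq(\sigma a)$ are $\sigma(Sq^ka)$ and $Sq^k(\sigma a)$. So $\sigma$ commutes with every $Sq^k$.

**Step 5: homology.** $H_*(X;\mathbb Z/2)$ and $H_*(F;\mathbb Z/2)$ are finite-dimensional ($X$ is a compact manifold, and $F$ is weakly equivalent to a finite complex), and in each degree $\mathrm{sign}_*^*$ is the dual of the map induced on homology. Dualizing $\mathrm{sign}_*^*\circ\sigma=\mathrm{id}$ shows that $H_*(X;\mathbb Z/2)\to H_*(F;\mathbb Z/2)$ has the dual of $\sigma$ as a left inverse, so it is split injective.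

**Step 6: subspaces.** Let $\mathrm{sign}_*(X)\subseteq Y\subseteq F$ with the subspace topology. Then $X\to Y$ is continuous, and $X\to Y\hookrightarrow F$ composes to $\mathrm{sign}_*$. The composite of $\sigma$ with the restriction $H^*(F)\to H^*(Y)$ is a ring homomorphism commuting with Steenrod squares, and following it by $H^*(Y)\to H^*(X)$ gives $\mathrm{sign}_*^*\circ\sigma=\mathrm{id}$. So $H^*(Y)\to H^*(X)$ has a section with the same properties. $\square$ (Theorem 2)

## 13. The case $\mathbf r=(r)$ as a projective bundle formula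

Let $\mathbf r=(r)$ with $r\ge1$. A point of $\mathrm{Fl}((1,r),E)(\mathbb S)$ is a pair $([\chi_1],[\chi])$ with $\chi_1:E\to\mathbb S$ nonzero, $[\chi]$ an oriented matroid $M$ of rank $r$, and (1) satisfied for $i=1$, $j=2$. (The relation for $i=j=1$ is automatic, as in Example 3.) By (O4), the condition for distinct $y_k$ implies that $\chi_1$ is orthogonal to all circuits of $M$, so it is a nonzero covector of $M$.

Conversely, let $\chi_1$ be a nonzero covector of $M$. If two of the $y_k$ are equal, the only possibly nonzero terms of (1) are two opposite ones, so (1) holds. If the $y_k$ are distinct, let $D(y_k)=(-1)^k\chi(y_1,\dots,\widehat{y_k},\dots,y_{r+1})$, zero elsewhere. If $D=0$, there is nothing to check. If $D\ne0$, then $\{y_1,\dots,y_{r+1}\}$ contains a basis, so it has $r+1$ elements and rank $r$, and it contains exactly one circuit support, which consists of the $y_k$ whose removal leaves a basis. By (O4) the corresponding signed circuit is, up to sign, of the form given there for distinct $z_1,\dots,z_{r+1}$. Orthogonality of the cocircuits of $M$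 to $D$ is the case $i=j$ of (1) for $M$, so $D$ is orthogonal to every cocircuit, hence to every covector: if $Y=C_1\circ\dots\circ C_m$ is a composition of cocircuits and some $Y(e)D(e)\ne0$, let $l$ be the first index for which the support of $C_l$ meets the support of $D$; on the support of $C_l$ within that of $D$ we have $Y=C_l$, and $C_l(e)D(e)$ takes both signs there. So $\chi_1$ is orthogonal to $D$ and (1) holds.

Thus the points of $\mathrm{Fl}((1,r),E)(\mathbb S)$ are the pairs $(M,[Y])$ with $Y$ a nonzero covector of $M$, and the order is that of $Q_1$. So $Q_1=\mathrm{Fl}((1,r),E)(\mathbb S)$, and (5) reads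
$$H^*(\mathrm{Fl}((1,r),E)(\mathbb S))\cong H^*(\mathrm{Fl}((r),E)(\mathbb S))[t]/(f_1(t)).$$
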